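# Comparing the dominating numbers $\mathfrak d^\lambda_\kappa$ for different $\kappa$

Throughout, $\kappa,\mu,\lambda,\nu$ denote infinite cardinals, "regular" includes $\omega$, and $\lambda$ may be singular unless the contrary is stated.

## 1. Ladders at points of cofinality $\kappa$, and the code of an ordinal

Fix regular cardinals $\kappa<\mu$. Let
$$S=\{\delta<\mu:\mathrm{cf}(\delta)=\kappa\},$$
and for each $\delta\in S$ fix a strictly increasing map $c_\delta:\kappa\to\delta$ with range cofinal in $\delta$. We call $c_\delta$ the ladder at $\delta$.

**Definition (code).** For $\gamma<\mu$ let $\mathrm{code}_\gamma:S\to\kappa$ be given by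
$$\mathrm{code}_\gamma(\delta)=\begin{cases}\min\{j<\kappa:\gamma\le c_\delta(j)\}&\text{if }\gamma<\delta,\\ 0&\text{if }\gamma\ge\delta.\end{cases}$$

So each $\delta\in S$ reports how far up its ladder one must climb to reach $\gamma$. If $\delta\le\gamma$, then $\gamma$ is out of sight and the report is a meaningless $0$.

For an example, let $\kappa=\omega$ and $\mu=\omega_1$, so that $S$ is the set of countable limit ordinals other than $0$. Suppose $c_\omega(n)=n$ and $c_{\omega+\omega}(n)=\omega+n$. Then $\mathrm{code}_5(\omega)=5$ and $\mathrm{code}_5(\omega+\omega)=0$, since already $5\le c_{\omega+\omega}(0)=\omega$. For $\gamma=\omega+3$ we get $\mathrm{code}_{\gamma}(\omega)=0$ because $\omega\le\gamma$, and $\mathrm{code}_\gamma(\omega+\omega)=3$.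

The property that makes the code useful is this.

**Lemma 1 (decoding).** For every $h:S\to\kappa$ there is $\beta_h<\mu$, depending on $h$ only, such that for all $\gamma<\mu$: if $\mathrm{code}_\gamma(\delta)\le h(\delta)$ for all but fewer than $\kappa$ many $\delta\in S$, then $\gamma\le\beta_h$.

We prove it in Section 4. It says that one ordinal below $\mu$ can be replaced by many ordinals below $\kappa$, in such a way that any upper bound for the many small ordinals, even one with a few mistakes, yields an upper bound for the one large ordinal. This is the tool for comparing how hard it is to dominate functions into $\kappa$ with how hard it is to dominate functions into $\mu$.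

## 2. The numbers $\mathfrak d^\lambda_\kappa$, and what can be seen by hand

**Definition (dominating numbers).** Let $\kappa$ be regular and $\lambda\ge\kappa$. For $f,g\in\kappa^\lambda$ write $f\le^*g$ if $|\{\alpha<\lambda:f(\alpha)>g(\alpha)\}|<\kappa$, and $f\le g$ if $f(\alpha)\le g(\alpha)$ for all $\alpha<\lambda$. Then
$$\mathfrak d^\lambda_\kappa=\min\{|F|:F\subseteq\kappa^\lambda,\ \forall g\in\kappa^\lambda\ \exists f\in F\ (g\le^*f)\}.$$
For any cardinal $\mu$, $\mathrm{cof}(\mu^\lambda,\le)$ is the least size of a family $F\subseteq\mu^\lambda$ such that every $g\in\mu^\lambda$ satisfies $g\le f$ for some $f\in F$. For regular $\lambda$ write $\mathfrak d_\lambda=\mathfrak d^\lambda_\lambda$.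

Note that $\kappa$ plays two roles: it is the set of values, and it measures how many errors are allowed. When $\lambda=\kappa$ is regular, a subset of $\lambda$ has size $<\lambda$ exactly when it is bounded, so $f\le^*g$ means $f(\beta)\le g(\beta)$ for all sufficiently large $\beta$, and $\mathfrak d_\lambda$ is the usual dominating number of $\lambda^\lambda$. Since $\le$ implies $\le^*$,
$$\mathfrak d^\lambda_\mu\le\mathrm{cof}(\mu^\lambda,\le)\qquad(\mu\le\lambda\text{ regular}).\tag{1}$$
If $I$ is a set of size $\lambda$, we may use $\kappa^I$ in place of $\kappa^\lambda$: a bijection between $I$ and $\lambda$ carries one to the other, and both $\le$ and $\le^*$ are preserved, because $\le^*$ refers only to the cardinality of the set of errors.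

The problem, taken from Joerg Brendle, "The higher Cichon diagram in the degenerate case", arXiv:1907.03111 (2019), is: for regular $\kappa<\mu\le\lambda$, does $\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_\mu$ hold? In particular, is $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\lambda$ for regular $\lambda$? For each part one wants a ZFC proof, or the consistency of the failure. Going from $\kappa$ to $\mu$ changes both roles at once: more errors are forgiven, which makes domination easier, but the functions to be dominated have larger values, which does not obviously make anything easier.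

Two facts are given with the problem.

1. **Fact (1).** If $\mathrm{cf}(\lambda)\ge\kappa$, then $\mathfrak d^\lambda_\kappa=\mathrm{cof}(\kappa^\lambda,\le)$. It also equals the dominating number of $\kappa^\lambda$ under $\le_\lambda$, where $f\le_\lambda g$ iff there is $\delta<\lambda$ with $f(\gamma)\le g(\gamma)$ for all $\gamma\ge\delta$.
2. **Fact (2).** If $\kappa$ is regular and $\lambda>\kappa$, then $\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_{\kappa^+}$.

Here is what one sees at once. For regular $\kappa\le\lambda$,
$$\lambda<\mathfrak d^\lambda_\kappa\le2^\lambda.\tag{2}$$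
The upper bound holds because $|\kappa^\lambda|\le\lambda^\lambda=2^\lambda$. For the lower bound, use $\kappa^{\lambda\times\lambda}$ in place of $\kappa^\lambda$. Given $h_\alpha\in\kappa^{\lambda\times\lambda}$ for $\alpha<\lambda$, put $g(\alpha,\beta)=h_\alpha(\alpha,\beta)+1$, which is again below $\kappa$. Then $g>h_\alpha$ on all of $\{\alpha\}\times\lambda$, a set of size $\lambda\ge\kappa$, so $g\not\le^*h_\alpha$. Hence no family of size at most $\lambda$ is dominating. In particular, if $2^\lambda=\lambda^+$, then $\mathfrak d^\lambda_\kappa=\lambda^+=\mathfrak d^\lambda_\mu$, and the inequality holds trivially. A failure could only occur when $2^\lambda>\lambda^+$.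

## 3. Three natural attempts

**Iterating Fact (2).** If $\mu=\kappa^{+n}$ with $1\le n<\omega$ and $\mu\le\lambda$, then $\kappa^{+k}<\lambda$ for $k<n$, and Fact (2) applied $n$ times gives
$$\mathfrak d^\lambda_\kappa\ge\mathfrak d^\lambda_{\kappa^+}\ge\dots\ge\mathfrak d^\lambda_{\kappa^{+n}}=\mathfrak d^\lambda_\mu .$$
This stops at the first limit. Take $\kappa=\omega$ and $\mu=\aleph_{\omega+1}\le\lambda$. The chain yields $\mathfrak d^\lambda_{\omega}\ge\mathfrak d^\lambda_{\aleph_n}$ for every $n<\omega$. But Fact (2) only moves from a regular cardinal to its successor, and $\aleph_{\omega+1}$ is the successor of the singular cardinal $\aleph_\omega$. No number of steps of this kind reaches $\mu$. One needs a single step from $\kappa$ to $\mu$ that does not care what lies between.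

**One small ordinal per large ordinal.** The most direct single step would use maps $r:\mu\to\kappa$ and $t:\kappa\to\mu$ such that $r(\gamma)\le j$ implies $\gamma\le t(j)$. One would replace $f\in\mu^\lambda$ by $r\circ f\in\kappa^\lambda$, and a bound $h$ for $r\circ f$ by $t\circ h$. No such maps exist. Every $\gamma<\mu$ would satisfy $\gamma\le t(r(\gamma))\le\sup_{j<\kappa}t(j)$, and this supremum is $<\mu$ because $\mu$ is regular and $\kappa<\mu$. So each $f(\eta)$ must be spread over several coordinates. There is room for this: if $|T|\le\lambda$ and $T\ne\emptyset$, then $|T\times\lambda|=\lambda$, so we can afford up to $\lambda$ coordinates per $\eta$.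

**Ladders on an arbitrary unbounded set.** The code of Section 1 spreads $\gamma$ over coordinates $\delta$. If $\gamma<\delta$ and $\mathrm{code}_\gamma(\delta)\le h(\delta)$, then $\gamma\le c_\delta(\mathrm{code}_\gamma(\delta))\le c_\delta(h(\delta))$, so a trustworthy $\delta$ gives an upper bound for $\gamma$. The difficulty is that the decoder sees only $h$. He does not know which $\delta$ lie above $\gamma$, and the bounds $c_\delta(h(\delta))$ may grow with $\delta$. With a bad choice of index set this is fatal. Let $\kappa=\omega$, $\mu=\omega_1$, and replace $S$ by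
$$T=\{\varepsilon+\omega:\varepsilon<\omega_1,\ \varepsilon=0\text{ or }\varepsilon\text{ a limit}\},\qquad c_{\varepsilon+\omega}(n)=\varepsilon+n .$$
Every point of $T$ has cofinality $\omega$, and $T$ is unbounded in $\omega_1$. Let $\gamma$ be a limit ordinal and $\gamma<\varepsilon+\omega\in T$. Then $\gamma\le\varepsilon=c_{\varepsilon+\omega}(0)$, because there is no limit ordinal strictly between $\varepsilon$ and $\varepsilon+\omega$. So the code of $\gamma$ at $\varepsilon+\omega$ is $0$; and at points of $T$ not above $\gamma$ it is $0$ by definition. All limit ordinals $\gamma<\omega_1$ therefore have the same code, constantly $0$, and from the bound $h=0$ nothing can be decoded.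

The set $T$ is unbounded but it misses the club of limits of limit ordinals. The set $S$ of all points of cofinality $\kappa$ meets every club, and this is exactly what makes the decoder's bounds settle down.

## 4. Decoding by Fodor's lemma, and the inequality

We recall the textbook facts. Let $\mu$ be regular and uncountable. A club of $\mu$ is an unbounded subset of $\mu$ that contains each of its limit points below $\mu$. A set $X\subseteq\mu$ is stationary if it meets every club of $\mu$. Stationary sets are unbounded, hence of size $\mu$. A function $p$ defined on $X$ with ordinal values is regressive if $p(\delta)<\delta$ for all $\delta\in X$. **Fodor's lemma:** if $X\subseteq\mu$ is stationary and $p$ is regressive on $X$, then $p$ is constant on a stationary subset of $X$.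

**Step 1: $S$ is stationary in $\mu$.** This step makes Fodor's lemma available. Since $\mu>\kappa\ge\omega$, $\mu$ is uncountable. Let $C$ be a club of $\mu$, and let $\delta$ be the supremum of the first $\kappa$ elements of $C$. As $\mu$ is regular and $\kappa<\mu$, we have $\delta<\mu$. As $C$ is closed, $\delta\in C$. Finally $\delta$ is the supremum of a strictly increasing sequence of length $\kappa$, and $\kappa$ is regular, so $\mathrm{cf}(\delta)=\kappa$. Hence $\delta\in C\cap S$.

**Step 2: proof of Lemma 1.** The purpose is to find one bound $\beta_h$ that is proposed by unboundedly many $\delta$. Let $h:S\to\kappa$. The function $\delta\mapsto c_\delta(h(\delta))$ is regressive on $S$, because $c_\delta$ takes values in $\delta$. By Step 1 and Fodor's lemma there is $\beta<\mu$ such that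
$$S_{h,\beta}=\{\delta\in S:c_\delta(h(\delta))=\beta\}$$
is stationary. Let $\beta_h$ be the least such $\beta$; it depends on $h$ only.

Now let $\gamma<\mu$, and suppose that $E=\{\delta\in S:\mathrm{code}_\gamma(\delta)>h(\delta)\}$ has size $<\kappa$. The set $S_{h,\beta_h}$ has size $\mu$. Fewer than $\mu$ of its elements are $\le\gamma$, and fewer than $\kappa<\mu$ of them lie in $E$. So there is $\delta\in S_{h,\beta_h}$ with $\delta>\gamma$ and $\delta\notin E$. For this $\delta$,
$$\gamma\le c_\delta(\mathrm{code}_\gamma(\delta))\le c_\delta(h(\delta))=\beta_h .$$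
The first inequality is the definition of the code for $\gamma<\delta$. The second holds because $\mathrm{code}_\gamma(\delta)\le h(\delta)$ and $c_\delta$ is increasing. $\blacksquare$

**Theorem 1 (ZFC).** Let $\kappa<\mu\le\lambda$ with $\kappa,\mu$ regular. There are maps $\Phi:\mu^\lambda\to\kappa^\lambda$ and $\Psi:\kappa^\lambda\to\mu^\lambda$ such that for all $f\in\mu^\lambda$ and $h\in\kappa^\lambda$,
$$\Phi(f)\le^*h\ \Longrightarrow\ f\le\Psi(h)\text{ everywhere}.$$
Hence $\mathfrak d^\lambda_\kappa\ge\mathrm{cof}(\mu^\lambda,\le)\ge\mathfrak d^\lambda_\mu$. In particular $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\lambda$ for all regular $\kappa\le\lambda$ with $\lambda$ regular.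

So both parts of the problem are answered positively in ZFC, with no assumption on $\mathrm{cf}(\lambda)$. Facts (1) and (2) are not used.

**Step 3: the maps $\Phi$ and $\Psi$.** We apply the code separately at each coordinate $\eta<\lambda$. Since $|S|=\mu\le\lambda$, we have $|S\times\lambda|=\lambda$, and we write $\kappa^{S\times\lambda}$ for $\kappa^\lambda$. For $f\in\mu^\lambda$ and $h\in\kappa^{S\times\lambda}$ put
$$\Phi(f)(\delta,\eta)=\mathrm{code}_{f(\eta)}(\delta),\qquad \Psi(h)(\eta)=\beta_{h(\cdot,\eta)},$$
where $h(\cdot,\eta):S\to\kappa$ is the function $\delta\mapsto h(\delta,\eta)$, and $\beta_{h(\cdot,\eta)}<\mu$ comes from Lemma 1.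

**Step 4: the implication.** Suppose $\Phi(f)\le^*h$. Then there are fewer than $\kappa$ pairs $(\delta,\eta)$ with $\Phi(f)(\delta,\eta)>h(\delta,\eta)$. Fix $\eta<\lambda$. There are fewer than $\kappa$ many $\delta\in S$ with $\mathrm{code}_{f(\eta)}(\delta)>h(\delta,\eta)$, so Lemma 1 gives $f(\eta)\le\beta_{h(\cdot,\eta)}=\Psi(h)(\eta)$. As $\eta$ was arbitrary, $f\le\Psi(h)$ everywhere.

**Step 5: the cardinal inequality.** Let $F\subseteq\kappa^\lambda$ be $\le^*$-dominating with $|F|=\mathfrak d^\lambda_\kappa$. For $f\in\mu^\lambda$ choose $h\in F$ with $\Phi(f)\le^*h$; then $f\le\Psi(h)$. So $\{\Psi(h):h\in F\}$ dominates $\mu^\lambda$ everywhere and has size at most $|F|$. This gives $\mathfrak d^\lambda_\kappa\ge\mathrm{cof}(\mu^\lambda,\le)$, and (1) gives the rest. For regular $\lambda>\kappa$ put $\mu=\lambda$ and use $\mathfrak d^\lambda_\lambda=\mathfrak d_\lambda$; for $\lambda=\kappa$ the last claim is an equality. $\blacksquare$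

## 5. Capturing all functions by slaloms of width $<\kappa$

Theorem 1 bounds functions with large values. One can do better and trap each value in a set of size $<\kappa$.

**Definition (slalom number).** For regular $\kappa$ and $\kappa\le\nu\le\lambda$ let $\mathfrak s^\lambda_{\nu,<\kappa}$ be the least size of a family $\mathcal A$ of functions $A:\lambda\to[\nu]^{<\kappa}$ such that for every $g\in\nu^\lambda$ there is $A\in\mathcal A$ with $g(\alpha)\in A(\alpha)$ for all $\alpha<\lambda$.

For example, with $\kappa=\nu=\lambda=\omega$, a function $f\in\omega^\omega$ gives the slalom $A(n)=\{0,\dots,f(n)\}$ of finite sets, which captures exactly the $g$ with $g\le f$. For $\nu>\kappa$ this device is useless: a bound $\beta\ge\kappa$ for $g(\alpha)$ leaves at least $\kappa$ possible values.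

**Theorem 2 (ZFC).** If $\kappa$ is regular and $\kappa\le\lambda$, then for every cardinal $\nu$ with $\kappa\le\nu\le\lambda$,
$$\mathfrak d^\lambda_\kappa=\mathrm{cof}(\kappa^\lambda,\le)=\mathfrak s^\lambda_{\nu,<\kappa}.$$

Thus the first equality of Fact (1) holds with no cofinality assumption, and $\mathfrak d^\lambda_\kappa$ many slaloms of width $<\kappa$ capture all functions from $\lambda$ to $\lambda$. The inequalities of Theorem 1 follow again: let $\mu$ be regular, $\kappa<\mu\le\lambda$, and let $\mathcal A$ witness $\mathfrak s^\lambda_{\lambda,<\kappa}$. If $A(\alpha)\in[\lambda]^{<\kappa}$, then $\sup(A(\alpha)\cap\mu)<\mu$, so the functions $\alpha\mapsto\sup(A(\alpha)\cap\mu)$, $A\in\mathcal A$, dominate $\mu^\lambda$ everywhere.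

To pass from bounds in $\kappa$ to small sets we need functions into $\kappa$ that detect every set of size $\kappa$.

**Lemma 2.** Let $\kappa$ be regular and $\nu\ge\kappa$ a cardinal. There are functions $\psi_i:\nu\to\kappa$ $(i<\nu)$ such that for every $Y\subseteq\nu$ with $|Y|=\kappa$ some $\psi_i[Y]$ is unbounded in $\kappa$.

Try $\kappa=\omega$ first. For $\nu=\omega_1$, choose for each infinite $\beta<\omega_1$ a bijection of $\beta$ with $\omega$, extended by $0$ to $\omega_1$. If $Y\subseteq\omega_1$ is countably infinite, then $Y\subseteq\beta$ for some infinite $\beta<\omega_1$, and the function for $\beta$ maps $Y$ onto an infinite, hence unbounded, subset of $\omega$. For $\nu=\aleph_\omega$, functions that vanish outside some $\beta<\aleph_\omega$ do not suffice: the set $Y=\{\aleph_n:n<\omega\}$ has finite intersection with each such $\beta$, so its image under such a function is finite. Here the function $\psi^*(x)=\min\{i:x<\aleph_i\}$ helps, since $\psi^*(\aleph_n)=n+1$. The general proof combines these two kinds of functions.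

**Proof of Lemma 2.** We use induction on $\nu$. For $\nu=\kappa$ let every $\psi_i$ be the identity: a subset of $\kappa$ of size $\kappa$ is unbounded in $\kappa$.

Let $\nu>\kappa$. For each ordinal $\beta$ with $\kappa\le\beta<\nu$, the lemma holds for the cardinal $|\beta|$, which satisfies $\kappa\le|\beta|<\nu$. Transfer a family for $|\beta|$ to $\beta$ by a bijection, and extend its members by $0$ on $\nu\setminus\beta$. In total this gives at most $\nu\cdot\nu=\nu$ functions. If $\mathrm{cf}(\nu)=\kappa$, fix an increasing cofinal sequence $(\nu_i)_{i<\kappa}$ in $\nu$ and add the function $\psi^*(x)=\min\{i<\kappa:x<\nu_i\}$. Repeat functions so that the family is indexed by $\nu$.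

Let $Y\subseteq\nu$ with $|Y|=\kappa$. Suppose first that $|Y\cap\beta|=\kappa$ for some $\beta<\nu$. Increasing $\beta$, we may assume $\beta\ge\kappa$. Then one of the functions added for $\beta$ has unbounded image on $Y\cap\beta$, hence on $Y$.

Otherwise $|Y\cap\beta|<\kappa$ for all $\beta<\nu$. Then $Y$ is unbounded in $\nu$, since otherwise $Y=Y\cap\beta$ for some $\beta<\nu$. Every proper initial segment of $Y$ has size $<\kappa$ while $|Y|=\kappa$, so $Y$ has order type $\kappa$. Hence $\mathrm{cf}(\nu)=\mathrm{cf}(\kappa)=\kappa$, and $\psi^*$ is in the family. If $\psi^*[Y]$ were bounded by some $i<\kappa$, then every $x\in Y$ would satisfy $x<\nu_{\psi^*(x)}\le\nu_i$, so $Y\subseteq\nu_i$, contradicting unboundedness. $\blacksquare$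

**Proof of Theorem 2.** We prove the cycle
$$\mathfrak d^\lambda_\kappa\le\mathrm{cof}(\kappa^\lambda,\le)\le\mathfrak s^\lambda_{\nu,<\kappa}\le\mathfrak s^\lambda_{\lambda,<\kappa}\le\mathfrak d^\lambda_\kappa .$$

**Step 1: the first three inequalities.** These are direct. The first is (1) with $\kappa$ in place of $\mu$. For the second, let $\mathcal A$ witness $\mathfrak s^\lambda_{\nu,<\kappa}$. For $A\in\mathcal A$ the function $\alpha\mapsto\sup(A(\alpha)\cap\kappa)$ has values $<\kappa$, because $\kappa$ is regular and $|A(\alpha)|<\kappa$. If $g\in\kappa^\lambda\subseteq\nu^\lambda$ is captured by $A$, then $g(\alpha)\le\sup(A(\alpha)\cap\kappa)$ for all $\alpha$. So these functions dominate $\kappa^\lambda$ everywhere. For the third, intersect all values of the slaloms in a witness for $\mathfrak s^\lambda_{\lambda,<\kappa}$ with $\nu$; functions in $\nu^\lambda\subseteq\lambda^\lambda$ are still captured.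

**Step 2: $\mathfrak s^\lambda_{\lambda,<\kappa}\le\mathfrak d^\lambda_\kappa$ when $\lambda=\kappa$.** Here initial segments serve as slaloms, once errors are removed. Fact (1) gives $\mathfrak d^\kappa_\kappa=\mathrm{cof}(\kappa^\kappa,\le)$; here is a direct argument. Let $F\subseteq\kappa^\kappa$ be $\le^*$-dominating with $|F|=\mathfrak d^\kappa_\kappa$, and let
$$F'=\{\max(f,\xi):f\in F,\ \xi<\kappa\},\qquad \max(f,\xi)(\alpha)=\max(f(\alpha),\xi).$$
If $g\in\kappa^\kappa$ and $g\le^*f\in F$, then the set $E$ of errors has size $<\kappa$, so $\xi=\sup g[E]<\kappa$ by regularity, and $g\le\max(f,\xi)$ everywhere. So $F'$ dominates everywhere. By (2), $|F|>\kappa$, hence $|F'|\le|F|\cdot\kappa=|F|$. Now the slaloms $A(\alpha)=f(\alpha)+1=\{x:x\le f(\alpha)\}\in[\kappa]^{<\kappa}$ for $f\in F'$ capture all of $\kappa^\kappa$.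

**Step 3: the coding when $\lambda>\kappa$.** Take $(\psi_i)_{i<\lambda}$ from Lemma 2 for $\nu=\lambda$. The aim is to record $g(\alpha)$ by all the values $\psi_i(g(\alpha))$ and to decode a small set from bounds on these values. Consider first recording each $\psi_i(g(\alpha))$ only once, at a coordinate $(\alpha,i)$. If the decoded set consists of the $x$ with $\psi_i(x)\le h(\alpha,i)$ for all $i$, it is small by Lemma 2, but an error at a single $(\alpha,i)$ can throw out $g(\alpha)$. If one tolerates fewer than $\kappa$ bad $i$ for each $x$, then the bad $i$ for $\kappa$ many different $x$ may together include all the $i$ that Lemma 2 could use, and the smallness argument is lost. We therefore record everything $\kappa^+$ times. Let $I=\lambda\times\kappa^+\times\lambda$; as $\kappa^+\le\lambda$, $|I|=\lambda$. For $g\in\lambda^\lambda$ define $\Phi(g)\in\kappa^I$ by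
$$\Phi(g)(\alpha,j,i)=\psi_i(g(\alpha)),$$
and for $h\in\kappa^I$ and $\alpha<\lambda$ let
$$A_h(\alpha)=\Big\{x<\lambda:\ \big|\{j<\kappa^+:\exists i<\lambda\ \ \psi_i(x)>h(\alpha,j,i)\}\big|<\kappa\Big\}.$$

**Step 4: $|A_h(\alpha)|<\kappa$.** This shows that $A_h$ is a slalom. Suppose not, and take $Y\subseteq A_h(\alpha)$ with $|Y|=\kappa$. Each $x\in Y$ has an exceptional set of fewer than $\kappa$ many $j$. The union of these $\kappa$ sets has size at most $\kappa$, so some $j<\kappa^+$ lies in none of them. For this single $j$ we have $\psi_i(x)\le h(\alpha,j,i)<\kappa$ for all $x\in Y$ and all $i<\lambda$. So every $\psi_i[Y]$ is bounded in $\kappa$, contradicting Lemma 2.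

**Step 5: if $\Phi(g)\le^*h$, then $g(\alpha)\in A_h(\alpha)$ for all $\alpha<\lambda$.** This shows that errors do no harm. There are fewer than $\kappa$ errors $(\alpha,j,i)$ in total. Hence for each $\alpha$, fewer than $\kappa$ values $j$ occur in errors with first coordinate $\alpha$. These are precisely the $j$ for which some $i$ has $\psi_i(g(\alpha))>h(\alpha,j,i)$, so $g(\alpha)\in A_h(\alpha)$.

Consequently, if $F\subseteq\kappa^I$ is $\le^*$-dominating, then $\{A_h:h\in F\}$ captures all of $\lambda^\lambda$, and $\mathfrak s^\lambda_{\lambda,<\kappa}\le|F|$. $\blacksquare$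

**Remark.** The argument with $F'$ in Step 2 works word for word in $\kappa^\lambda$ for every $\lambda\ge\kappa$, since it uses only that there are fewer than $\kappa$ errors, that $\kappa$ is regular, and (2). It gives $\mathfrak d^\lambda_\kappa=\mathrm{cof}(\kappa^\lambda,\le)$ directly. Starting from an everywhere dominating family one could then drop the coordinate $j$ in Step 3 and use $\{x<\lambda:\forall i\ \psi_i(x)\le h(\alpha,i)\}$, which has size $<\kappa$ by Lemma 2. The $\kappa^+$ copies correct the errors within the coding itself.

## 6. Which $\mu$ can be compared with $\kappa$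

By (2), $\mathfrak d^\lambda_\kappa\ge\lambda^+$. This determines the range of $\mu$ exactly.

**Corollary (ZFC).** Let $\kappa\le\lambda$ with $\kappa$ regular.

(a) For every regular $\mu>\kappa$: $\mathrm{cof}(\mu^\lambda,\le)\le\mathfrak d^\lambda_\kappa\iff\mu\le\mathfrak d^\lambda_\kappa$. In particular the left-hand side holds for all regular $\mu$ with $\kappa<\mu\le\lambda^+$.

(b) For every, possibly singular, $\mu\le\lambda$: if $\mathrm{cf}(\mu)\ge\kappa$, then $\mathrm{cof}(\mu^\lambda,\le)\le\mathfrak d^\lambda_\kappa$; if $\mathrm{cf}(\mu)\le\kappa$, then $\mathrm{cof}(\mu^\lambda,\le)\ge\mathfrak d^\lambda_\kappa$.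

**Proof of (a).** If $\mu\le\lambda$, both sides hold: the left by Theorem 1, the right because $\mathfrak d^\lambda_\kappa>\lambda$. Let $\mu>\lambda$ be regular. We claim $\mathrm{cof}(\mu^\lambda,\le)=\mu$, which makes the two sides the same statement. A function $\lambda\to\mu$ is bounded below $\mu$, because $\mu$ is regular and $>\lambda$; so the $\mu$ many constant functions are cofinal. Conversely, given fewer than $\mu$ functions, their values at coordinate $0$ have a supremum $\beta<\mu$, and a function with value $\beta+1$ at $0$ is dominated by none of them. The last sentence of (a) follows from $\mathfrak d^\lambda_\kappa\ge\lambda^+$.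

**Proof of (b), Step 1: reduction to the cofinality.** Let $\theta=\mathrm{cf}(\mu)$, let $e:\theta\to\mu$ be strictly increasing and cofinal, and for $x<\mu$ let $r(x)=\min\{i<\theta:x\le e(i)\}$. We show $\mathrm{cof}(\mu^\lambda,\le)=\mathrm{cof}(\theta^\lambda,\le)$. Let $F$ be cofinal in $\theta^\lambda$ and $g\in\mu^\lambda$. Pick $f\in F$ with $r\circ g\le f$. Then $g\le e\circ r\circ g\le e\circ f$, so $\{e\circ f:f\in F\}$ is cofinal in $\mu^\lambda$. Conversely, let $F$ be cofinal in $\mu^\lambda$ and $g\in\theta^\lambda$. Pick $f\in F$ with $e\circ g\le f$. For each $\alpha$ we get $e(g(\alpha))\le f(\alpha)\le e(r(f(\alpha)))$, and since $e$ is strictly increasing, $g(\alpha)\le r(f(\alpha))$. So $\{r\circ f:f\in F\}$ is cofinal in $\theta^\lambda$.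

**Proof of (b), Step 2: the comparison.** Now $\theta$ and $\kappa$ are regular cardinals $\le\lambda$. If $\theta=\kappa$, then $\mathrm{cof}(\theta^\lambda,\le)=\mathfrak d^\lambda_\kappa$ by Theorem 2, and both claims hold. If $\theta>\kappa$, Theorem 1 for $\kappa<\theta\le\lambda$ gives $\mathrm{cof}(\theta^\lambda,\le)\le\mathfrak d^\lambda_\kappa$. If $\theta<\kappa$, then (1), and Theorem 1 for $\theta<\kappa\le\lambda$, give $\mathrm{cof}(\theta^\lambda,\le)\ge\mathfrak d^\lambda_\theta\ge\mathfrak d^\lambda_\kappa$. $\blacksquare$

## 7. Adding $\lambda^{++}$ functions from $\kappa$ to $\kappa$: the inequality can be strict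

**Theorem 3.** Assume GCH, and let $\kappa<\mu\le\lambda$ with $\kappa,\mu$ regular. Then $\mathfrak d^\lambda_\kappa=\mathfrak d^\lambda_\mu=\lambda^+$. There is also a cardinal-preserving forcing extension in which
$$\mathfrak d^\lambda_\mu=\lambda^+<\lambda^{++}\le\mathfrak d^\lambda_\kappa .$$
(For $\mu=\lambda$ regular: $\mathfrak d_\lambda=\lambda^+<\mathfrak d^\lambda_\kappa$.)

So both equality and strict inequality are consistent, and the inequality of Theorem 1 cannot be reversed in ZFC. The first sentence is (2) together with $2^\lambda=\lambda^+$. For the rest, the plan is to add many functions on $\kappa$ with a forcing whose antichains have size at most $\kappa$. The new functions increase $\mathfrak d^\lambda_\kappa$, while functions into the larger regular cardinal $\mu$ remain bounded by ground model functions.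

**Step 1: the forcing preserves cardinals and cofinalities.** Let $P$ be the set of partial functions of size $<\kappa$ from $\lambda^{++}\times\kappa$ to $\kappa$, ordered by reverse inclusion.

It is $<\kappa$-closed: the union of a decreasing sequence of fewer than $\kappa$ conditions has size $<\kappa$, as $\kappa$ is regular.

Next, $\kappa^{<\kappa}=\kappa$. For $\kappa=\omega$ this is clear. For $\kappa>\omega$ and an infinite cardinal $\rho<\kappa$, every function $\rho\to\kappa$ is bounded by some infinite $\alpha<\kappa$, and GCH gives $|\alpha|^\rho\le2^{|\alpha|\cdot\rho}=(|\alpha|\cdot\rho)^+\le\kappa$; summing over $\alpha<\kappa$ and then over $\rho$ gives $\kappa$.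

It follows that $P$ is $\kappa^+$-c.c. Given $\kappa^+$ conditions, the $\Delta$-system lemma (applicable because $\kappa^{<\kappa}=\kappa$) yields $\kappa^+$ of them whose domains form a $\Delta$-system with some root $R$, $|R|<\kappa$. There are at most $\kappa^{|R|}\le\kappa$ functions from $R$ to $\kappa$, so two of these conditions agree on $R$, and their union is a common extension.

By the usual facts, a $<\kappa$-closed forcing adds no new sequences of length $<\kappa$ of ground model elements, and a $\kappa^+$-c.c. forcing preserves cofinalities and cardinals above $\kappa$; so all cardinals and cofinalities are preserved. In particular $\kappa$ and $\mu$ stay regular. Let $G$ be $P$-generic over $V$.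

**Step 2: $\mathfrak d^\lambda_\mu=\lambda^+$ in $V[G]$.** The chain condition bounds new functions by old ones. Let $\dot f$ be a name for a function in $\mu^\lambda$. For each $\alpha<\lambda$, conditions forcing different values of $\dot f(\alpha)$ are incompatible; so by the $\kappa^+$-c.c. there is in $V$ a set $B_\alpha\subseteq\mu$ of at most $\kappa$ possible values of $\dot f(\alpha)$. As $\kappa<\mu$ and $\mu$ is regular, $b(\alpha)=\sup B_\alpha<\mu$. The function $b\in(\mu^\lambda)^V$ is forced to dominate $\dot f$ everywhere. So $(\mu^\lambda)^V$ dominates $\mu^\lambda$ in $V[G]$, and its size is at most $(2^\lambda)^V=\lambda^+$. Hence $\mathfrak d^\lambda_\mu\le\lambda^+$ in $V[G]$. Equality holds by (2), applied in $V[G]$ to $\mu$ and $\lambda$.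

**Step 3: reduction to $\kappa^\kappa$.** In $V[G]$ we have $\mathfrak d^\lambda_\kappa\ge\mathfrak d_\kappa$. Indeed, let $F\subseteq\kappa^\lambda$ be $\le^*$-dominating. Given $g\in\kappa^\kappa$, extend it by $0$ to $\lambda$ and dominate it by some $f\in F$ with fewer than $\kappa$ errors. Then $g\le^*f\restriction\kappa$. So the restrictions to $\kappa$ form a dominating family in $\kappa^\kappa$. It remains to show that no $F\subseteq\kappa^\kappa$ in $V[G]$ with $|F|\le\lambda^+$ is dominating.

**Step 4: a small family uses few coordinates.** We look for $A\in V$, $A\subseteq\lambda^{++}$, $|A|\le\lambda^+$, such that $F\subseteq V[G\restriction A]$, where $G\restriction A=\{p\in G:\mathrm{dom}(p)\subseteq A\times\kappa\}$. Each $f\in F$ has a nice name: it is given by antichains $W_{\beta,\zeta}\subseteq P$ $(\beta,\zeta<\kappa)$ in $V$ such that $f(\beta)=\zeta$ iff $G\cap W_{\beta,\zeta}\ne\emptyset$. Each antichain has at most $\kappa$ elements, and each condition mentions fewer than $\kappa$ coordinates $\xi<\lambda^{++}$, so the name involves at most $\kappa$ coordinates. The set of all coordinates used for members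 of $F$ is a set of size at most $\lambda^+\cdot\kappa=\lambda^+$ in $V[G]$. Write it as contained in the range of a function $k:\lambda^+\to\lambda^{++}$ in $V[G]$, and fix a name for $k$ and a condition in $G$ forcing that the name denotes such a function. By the $\kappa^+$-c.c. each $k(i)$ has at most $\kappa$ possible values below this condition. Let $A\in V$ be the set of all these values for all $i<\lambda^+$; then $|A|\le\lambda^+\cdot\kappa=\lambda^+$. For $f\in F$ all conditions in the antichains $W_{\beta,\zeta}$ have domain contained in $A\times\kappa$, so $f(\beta)=\zeta$ iff $(G\restriction A)\cap W_{\beta,\zeta}\ne\emptyset$. Thus $f\in V[G\restriction A]$.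

**Step 5: an unused coordinate is not dominated.** As $|A|\le\lambda^+$, pick $\xi\in\lambda^{++}\setminus A$, and let $g:\kappa\to\kappa$ be the $\xi$-th generic function, $g(\beta)=\zeta$ iff $p(\xi,\beta)=\zeta$ for some $p\in G$. (It is total, since every condition can be extended to decide $g(\beta)$.) Let $Q\in V$ be the poset of partial functions of size $<\kappa$ from $\kappa$ to $\kappa$, ordered by reverse inclusion. The forcing $P$ is isomorphic to the product of its parts on $A$, on $\{\xi\}$ and on the remaining coordinates, and the part on $\{\xi\}$ is isomorphic to $Q$. By the product lemma, $g$ is $Q$-generic over $V[G\restriction A]$. For $f\in F$ and $\alpha<\kappa$ consider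
$$D_{f,\alpha}=\{p\in Q:\exists\beta\in\mathrm{dom}(p)\setminus\alpha\ \ p(\beta)>f(\beta)\}.$$
It lies in $V[G\restriction A]$, because $Q$ and $f$ do. It is dense: given $p\in Q$, pick $\beta\in\kappa\setminus\alpha$ outside $\mathrm{dom}(p)$, which is possible as $|\mathrm{dom}(p)|<\kappa$, and extend $p$ by the value $f(\beta)+1$ at $\beta$. So $g$ meets every $D_{f,\alpha}$, and $\{\beta<\kappa:g(\beta)>f(\beta)\}$ is unbounded in $\kappa$. As $\kappa$ is regular in $V[G]$, this set has size $\kappa$, so $g\not\le^*f$. This holds for every $f\in F$, so $F$ is not dominating. Hence $\mathfrak d_\kappa\ge\lambda^{++}$ in $V[G]$, and by Step 3, $\mathfrak d^\lambda_\kappa\ge\lambda^{++}$. $\blacksquare$
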